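# Pseudocenters of McLain Groups and Linear Tests on an Interval

## 1. Testing the inside of an interval from outside

Take a poset $\Lambda$, a field $\mathbb F$, two elements $\alpha<\beta$ of $\Lambda$, and the interval $I=[\alpha,\beta]=\{c\in\Lambda:\alpha\le c\le\beta\}$. Pick a point $\gamma>\beta$ and a column vector $c$ with finite support inside $I$. Form the matrix
$$n=c\,e_\gamma^T ,$$
whose only nonzero column is column $\gamma$, and that column is $c$. Here $e_\gamma$ is the standard column vector at $\gamma$.

Let $x$ be a finitely supported $\Lambda\times\Lambda$ matrix with $x_{\kappa\lambda}=0$ unless $\kappa<\lambda$, and suppose $xn=nx$. For $k\in I$, compare the entries at $(k,\gamma)$: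
$$(xn)_{k\gamma}=\sum_{l\in I}x_{kl}\,c(l),\qquad (nx)_{k\gamma}=c(k)\,x_{\gamma\gamma}=0 .$$
If $x_I$ denotes the $I\times I$ part of $x$, we have found that
$$xn=nx\ \Longrightarrow\ x_I\,c=0. \tag{1}$$
So a point $\gamma$ outside the interval stores one linear equation on the inside of $x$. The mirror image uses a point $\delta<\alpha$ and a row vector $\rho$ with finite support in $I$. For $n=e_\delta\rho$ the $(\delta,k)$-entries give $(\rho x_I)_k=x_{\delta\delta}\rho(k)=0$, so $\rho x_I=0$. We call $c$ a *column test* and $\rho$ a *row test*. A column test $e_l$ says that column $l$ of $x_I$ is zero; a row test $e_k^T$ says that row $k$ of $x_I$ is zero.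

With enough outer points one can store so many tests that $x_I=0$ for every $x$ commuting with $n$. Here is the smallest example we shall need. Let
$$\Lambda=\{\alpha,c,\beta,\gamma,s\},\qquad \alpha<c<\beta<\gamma,\quad c<s,\quad s \text{ incomparable with } \beta,\gamma,$$
and let $n=e_{cs}+e_{\beta\gamma}$. The possibly nonzero rows of $nx$ are the rows $s$ and $\gamma$ of $x$, moved to $c$ and $\beta$. They vanish because $s,\gamma$ are maximal, so $nx=0$. In $xn$, column $s$ is column $c$ of $x$, and column $\gamma$ is column $\beta$ of $x$. So $x$ commutes with $n$ if and only if columns $c$ and $\beta$ of $x$ vanish. In particular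
$$x_{\alpha c}=x_{\alpha\beta}=x_{c\beta}=0, \tag{2}$$
and the whole $[\alpha,\beta]$-part of $x$ is zero. Note that $s$ stored a test although $s$ is not above $\beta$; it is enough that $s$ lies above the support of the test.

These tests are for computing the pseudocenter of a group of matrices. They refute a conjectured description of it, and they lead to a correct description in many cases.

## 2. Pseudocenters, McLain groups, and a conjectured criterion

**Definition (pseudocenter).** For a group $G$, the pseudocenter is
$$P(G)=\bigcap_{g\in G}C_G(g)^G ,$$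
where $C_G(g)^G$ is the normal closure of the centralizer of $g$.

An element of the center lies in every centralizer, so $Z(G)\le P(G)$. An automorphism $\varphi$ maps $C_G(g)^G$ to $C_G(\varphi(g))^G$, so it permutes the subgroups being intersected. Hence $P(G)$ is characteristic, and in particular normal.

**Definition (McLain group).** Let $N$ be the algebra of finitely supported matrices $\sum a_{\kappa\lambda}e_{\kappa\lambda}$ over $\mathbb F$ with $\kappa<\lambda$ in $\Lambda$ in every term. The McLain group is $M=M(\mathbb F,\Lambda)=1+N$ under matrix multiplication.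

It is a group. An element $y\in N$ lives on a finite subposet; listed along a linear extension it is a strictly upper triangular matrix, hence nilpotent, and $(1+y)^{-1}=1-y+y^2-\cdots\in 1+N$. For $\Lambda=\{1<2<\dots<m\}$ the group $M$ is the unitriangular group $UT_m(\mathbb F)$.

For $n\in N$ put $C(n)=\{x\in N:xn=nx\}$. Since $(1+x)(1+n)=(1+n)(1+x)$ exactly when $xn=nx$, the centralizer of $1+n$ is $1+C(n)$. Put
$$H(n)=(1+C(n))^M,\qquad\text{so}\qquad P(M)=\bigcap_{n\in N}H(n).$$
For $\alpha<\beta$ let $X_{\alpha\beta}=\{1+ae_{\alpha\beta}:a\in\mathbb F\}$. Throughout, once $\alpha<\beta$ are fixed, we write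
$$I=[\alpha,\beta],\quad I^\circ=I\setminus\{\alpha,\beta\},\quad D=(-\infty,\alpha)=\{c:c<\alpha\},\quad U=(\beta,+\infty)=\{c:c>\beta\},$$
and $N_I$ for the set of $x\in N$ supported on $I\times I$. If $x\in N_I$ then $xe_\alpha=0$ and $e_\beta^Tx=0$: column $\alpha$ and row $\beta$ of $x$ vanish. Vectors are finitely supported, $e_{\alpha\beta}=e_\alpha e_\beta^T$, and $[g,h]=g^{-1}h^{-1}gh$.

Two cases by hand. The group $UT_2(\mathbb F)$ is abelian, so $P=UT_2(\mathbb F)$. In $UT_3(\mathbb F)$ take $n=e_{12}$: then $xn=0$ and $nx=x_{23}e_{13}$, so $C(n)=\{x:x_{23}=0\}$. The corresponding subgroup $\{u:u_{23}=0\}$ is normal, so it equals $H(e_{12})$. Likewise $H(e_{23})=\{u:u_{12}=0\}$. So $P$ is contained in $X_{13}$, which is the center, and therefore $P(UT_3(\mathbb F))=X_{13}$. The column test and row test of Section 1 are visible here: for $I=[1,2]$, the matrix $e_{23}$ is the column test $e_2$ stored at the outer point $3$.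

The paper of Mattia Brescia, Bernardo Giuseppe Di Siena, Ernesto Ingross and Marco Trombetti, "The Pseudocentre of a Group (with an appendix by Anthony Genevois)", arXiv:2511.21175 (2025), states that for an infinite linearly ordered $\Lambda$ an element $u\in M$ lies in $P(M)$ if and only if $[\alpha,\beta]$ is infinite for every $(\alpha,\beta)$ in the support of $u-1$. It is also the source of the following conjecture for arbitrary posets.

**Conjecture.** Let $u=1+\sum_{i=1}^m a_{\alpha_i,\beta_i}e_{\alpha_i,\beta_i}\in M(\mathbb F,\Lambda)$ with all coefficients nonzero and the pairs distinct. Then $u\in P(M)$ if and only if, for every $i$, one of the following holds.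

- (C1) There are infinitely many pairs $(x_j,y_j)\in\Lambda^2$, $j\in\mathbb N$, with $\alpha_i\le x_j<y_j\le\beta_i$ and $|\{x_j,y_j,x_k,y_k\}|=4$ for all $j\ne k$.
- (C2) There are finitely many distinct $x_1,\dots,x_t\in[\alpha_i,\beta_i]$ such that $\alpha_i\le y<z\le\beta_i$ implies that $y$ or $z$ is in $\{x_1,\dots,x_t\}$; and, for the smallest such $t$, $|(\beta_i,+\infty)|+|(-\infty,\alpha_i)|<t$.

Moreover $P(M)=M(\mathbb F,\Sigma)$, where $\Sigma$ is a poset on the same set in which, for $\alpha\neq\beta$, $\alpha<\beta$ holds if and only if $\alpha<\beta$ in $\Lambda$ and $[\alpha,\beta]$ satisfies one of these conditions.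

Call a subset of $I$ a *cover* if it meets every comparable pair $y<z$ of $I$. A set is a cover exactly when its complement in $I$ is an antichain. So for finite $I$ the number $t$ equals $|I|$ minus the size of a largest antichain. For a chain of $r+1$ elements, $t=r$. In $UT_3$, the interval $[1,3]$ has $t=2>0=|U|+|D|$, while $[1,2]$ has $t=1=|U|+|D|$; the conjecture agrees with our computation.

Why should $t$ and $|U|+|D|$ be compared? Suppose $K$ is a cover with $t$ elements and $t\le|U|+|D|$. Every possible nonzero entry of $x_I$ has its row or its column in $K$. One would like to spend one outer point on each element of $K$ and so force $x_I=0$. For a finite chain $I$ this can be done at the level of tests. Take $K=I\setminus\{m\}$, use row tests $e_k^T$ for $k<m$ and column tests $e_l$ for $l>m$. A nonzero entry $x_{kl}$ surviving the tests would have $l\le m$ and $k\ge m$, which is impossible for $k<l$. Since $m$ is free, any division of $t$ between rows and columns is available.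

For a general interval this stops working, because an element of $K$ may have to be killed as a row, and this needs a point below $\alpha$; points above $\beta$ are no substitute. If $\alpha$ has many covers $c_1,\dots,c_4$ in $I$ and $D=\emptyset$, there are only column tests, and two of them cannot kill the row $\alpha$. In the opposite direction, Section 1 showed that outer points not counted in $|U|+|D|$ can store tests. Each of these observations yields a counterexample.

## 3. Two finite posets that refute the conjecture

We need two elementary tools. The first proves that entries of $P(M)$ vanish.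

**Restriction principle (R).** If $\alpha<\beta$ and every $x\in C(n)$ vanishes on $I\times I$, then every element of $H(n)$, and so of $P(M)$, has $(\alpha,\beta)$-entry $0$.

Indeed, for $i,j\in I$ the $(i,j)$-entry of a product in $M$ only involves indices $k$ with $i\le k\le j$, and these lie in $I$. So restriction to $I\times I$ is a homomorphism $M\to M(\mathbb F,I)$. Its kernel is normal and contains $1+C(n)$, hence contains $H(n)$.

The second tool produces elements of $H(n)$. Let $y\in N$ and $E=e_{\kappa\lambda}$ with $\kappa<\lambda$. Then $E^2=0$ and $EyE=y_{\lambda\kappa}E=0$. Therefore $(1-aE)(1+y)(1+aE)=1+y+a(yE-Ey)$ and, with $-a$ for $a$, $(1+aE)(1+y)(1-aE)=1+y+a(Ey-yE)$. Multiplying by $(1+y)^{-1}$ on the left, respectively on the right, gives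
$$[1+y,1+aE]=1+a(1+y)^{-1}(yE-Ey), \tag{3}$$
$$(1+aE)(1+y)(1-aE)(1+y)^{-1}=1+a(Ey-yE)(1+y)^{-1}. \tag{4}$$
If $1+y$ lies in a normal subgroup $H$, then so do the elements (3) and (4).

**Theorem 1.** Let $\mathbb F$ be any field.

(A) Let $\Lambda=\{\alpha,c,\beta,\gamma,s\}$ with $\alpha<c<\beta<\gamma$, $c<s$, and $s$ incomparable with $\beta,\gamma$. Then $(\alpha,\beta)$ satisfies (C2), but $1+e_{\alpha\beta}\notin P(M)$.

(B) Let $\Lambda=\{\alpha,c_1,c_2,c_3,c_4,\beta,\gamma_1,\gamma_2\}$ with $\alpha<c_i<\beta<\gamma_1<\gamma_2$ and the $c_i$ pairwise incomparable. Then $(\alpha,\beta)$ satisfies neither (C1) nor (C2), but $X_{\alpha\beta}\le P(M)$.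

So both implications of the conjecture fail, over every field, and so does the formula $P(M)=M(\mathbb F,\Sigma)$ with the conjectured $\Sigma$.

**Proof of (A).** The interval $[\alpha,\beta]=\{\alpha,c,\beta\}$ is a chain of three elements, so $t=2$. Also $U=\{\gamma\}$ and $D=\emptyset$, so $|U|+|D|=1<2$ and (C2) holds. For $n=e_{cs}+e_{\beta\gamma}$ we saw in (2) that every $x\in C(n)$ vanishes on $I\times I$. By (R), the $(\alpha,\beta)$-entry of every element of $P(M)$ is $0$.

**Proof of (B).** Since $\Lambda$ is finite, (C1) fails. The set $\{\alpha,\beta\}$ is a cover of $[\alpha,\beta]$. No single element covers, because the pairs $\alpha<c_1$ and $c_2<\beta$ are disjoint. So $t=2$, while $|U|+|D|=2+0=2$, and (C2) fails.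

Now let $n\in N$ be arbitrary; we must show $X_{\alpha\beta}\le H(n)$. The elements above $c_i$ are $\beta,\gamma_1,\gamma_2$, so the four rows $c_1,\dots,c_4$ of $n$ lie in a space of dimension three. Hence there are $a_1,\dots,a_4$, not all zero, with $\sum_i a_i\,(\text{row }c_i\text{ of }n)=0$. Put $x=\sum_i a_ie_{\alpha c_i}$. Then $xn=e_\alpha\sum_i a_i(\text{row }c_i)=0$. Also $nx=0$, because column $\alpha$ of $n$ is zero ($\alpha$ is minimal). So $x\in C(n)$ and $1+x\in H(n)$. Choose $j$ with $a_j\ne0$ and apply (3) with $y=x$, $E=e_{c_j\beta}$. Here $xE=a_je_{\alpha\beta}$ and $Ex=0$, and $xe_\alpha=0$ gives $(1+x)^{-1}e_\alpha=e_\alpha$. So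
$$[1+x,1+be_{c_j\beta}]=1+ba_je_{\alpha\beta}\in H(n)\qquad(b\in\mathbb F),$$
that is, $X_{\alpha\beta}\le H(n)$. As $n$ was arbitrary, $X_{\alpha\beta}\le P(M)$.

In (A) the element $1+e_{\alpha\beta}$ satisfies the conjectured criterion and is not in $P(M)$; in (B) it violates the criterion and is in $P(M)$. The same element shows that the formula with the conjectured $\Sigma$ fails in both examples. $\square$

## 4. Elements of the interval that almost commute

We now want a tool that puts $X_{\alpha\beta}$ into $P(M)$ whenever the outer points cannot store enough tests. The natural approach is the one used in (B): given $n$, find a nonzero $x\in N_I$ that commutes with $n$, and take commutators. Counting tests gives a nonzero $x\in N_I$ for which $xn$ and $nx$ have no entries leaving $I$. It says nothing about the entries of $xn-nx$ inside $I$.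

This is a real obstacle. Let $\Lambda=\{1<2<3<4\}$, $I=[1,3]$ and $n=e_{23}+e_{34}$. The entries of $xn$ at $(1,3),(1,4),(2,4)$ are $x_{12},x_{13},x_{23}$ and all others are zero; the only entry of $nx$ that can be nonzero is $x_{34}$, at $(2,4)$. So $C(n)$ is given by $x_{12}=x_{13}=0$ and $x_{23}=x_{34}$, and *no* nonzero element of $N_I$ commutes with $n$. The counting argument offers $x=e_{12}$: here $nx=0$ and $xn=e_{13}$ stays inside $I$. It does not commute with $n$, but the failure is useful. With $g=1+n$ and $h=1+e_{12}$ we have $gh-hg=nx-xn=-e_{13}$, so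
$$h^{-1}ghg^{-1}=1-h^{-1}e_{13}g^{-1}=1-e_1(e_3^T-e_4^T)\in H(n),$$
because row $3$ of $g^{-1}=1-n+n^2$ is $e_3^T-e_4^T$. Since $(e_3^T-e_4^T)(1+e_{34})=e_3^T$, conjugating by $1+e_{34}$ gives $1-e_{13}\in H(n)$. Starting from $\lambda e_{12}$ gives $1-\lambda e_{13}$, so $X_{13}\le H(n)$ after all.

So either $x$ commutes with $n$, or the commutator of $1+x$ and $1+n$ is itself a nontrivial element of $H(n)$. The following lemma carries this out in general.

**Lemma 2 (Key Lemma).** Let $\Lambda$ be any poset, $\mathbb F$ any field, $\alpha<\beta$, and $n\in N$. Let $0\ne x\in N_I$ satisfy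
$$(xn)_{ks}=0\ \ (k\in I,\ s\notin I),\qquad (nx)_{rl}=0\ \ (r\notin I,\ l\in I). \tag{5}$$
Then $X_{\alpha\beta}\le H(n)$.

*Proof.* Write $H=H(n)$ and $g=1+n$. As $n\in C(n)$, we have $g\in H$. Write $g^{-1}=1-n'$ with $n'\in N$. From $(1-n')(1+n)=1$ we get $g^{-1}n=n'$.

**Step 0: straightening.** *The purpose is to show that twisted versions of $X_{\alpha\beta}$ in $H$ are as good as $X_{\alpha\beta}$.* Put $f=n'e_\alpha$, supported on $D$, and $\varphi=e_\beta^Tn'$, supported on $U$, so that $g^{-1}e_\alpha=e_\alpha-f$ and $e_\beta^Tg^{-1}=e_\beta^T-\varphi$. Then: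

- (S1) if $1+c\,e_\alpha e_\beta^Tg^{-1}\in H$ for all $c\in\mathbb F$, then $X_{\alpha\beta}\le H$;
- (S2) if $1+c\,g^{-1}e_\alpha e_\beta^T\in H$ for all $c\in\mathbb F$, then $X_{\alpha\beta}\le H$.

For (S1) let $g_2=1+e_\beta\varphi\in M$, with inverse $1-e_\beta\varphi$ (as $\varphi e_\beta=0$). Then $(e_\beta^T-\varphi)g_2=e_\beta^T+\varphi-\varphi=e_\beta^T$, and $g_2^{-1}e_\alpha=e_\alpha$ because $\alpha\notin U$. So $g_2^{-1}\bigl(1+c\,e_\alpha(e_\beta^T-\varphi)\bigr)g_2=1+ce_{\alpha\beta}$. For (S2) let $g_1=1+fe_\alpha^T\in M$, with inverse $1-fe_\alpha^T$ (as $e_\alpha^Tf=0$). Then $g_1(e_\alpha-f)=e_\alpha-f+f=e_\alpha$, and $e_\beta^Tg_1^{-1}=e_\beta^T$ because $\beta\notin D$. So $g_1\bigl(1+c(e_\alpha-f)e_\beta^T\bigr)g_1^{-1}=1+ce_{\alpha\beta}$.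

**Step 1: the case where $n_{kl}\ne0$ for some $k<l$ in $I^\circ$.** *The purpose is to dispose of the interior entries of $n$; here $x$ is not needed.* Let $n_k=e_k^Tn$ be row $k$ of $n$. By (3) with $y=n$, $E=e_{\alpha k}$,
$$[g,1+ae_{\alpha k}]=1+z\in H,\qquad z=a\,g^{-1}(ne_\alpha e_k^T-e_\alpha n_k)=a\bigl(fe_k^T-(e_\alpha-f)n_k\bigr).$$
Three facts about $z$. Its rows are indexed by elements $\le\alpha$, so row $\beta$ of $z$ is zero. Since $l\ne k$, $ze_l=-an_{kl}(e_\alpha-f)$. Finally $z(e_\alpha-f)=0$, because the rows $e_k^T$ and $n_k$ are supported on elements $>\alpha$, whereas $e_\alpha-f$ is supported on elements $\le\alpha$. Now apply (3) with $y=z$, $E=e_{l\beta}$. The first two facts give $zE=-an_{kl}(e_\alpha-f)e_\beta^T$ and $Ez=0$, and the third shows that $(1+z)^{-1}$ fixes $e_\alpha-f$. So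
$$[1+z,1+e_{l\beta}]=1-an_{kl}(e_\alpha-f)e_\beta^T=1-an_{kl}\,g^{-1}e_\alpha e_\beta^T\in H .$$
As $a$ runs over $\mathbb F$, so does $-an_{kl}$, and (S2) gives $X_{\alpha\beta}\le H$.

**Step 2: the shape of $Y=nx-xn$.** *The purpose is to see how $x$ can fail to commute with $n$ when Step 1 does not apply.* From now on $n$ vanishes on $I^\circ\times I^\circ$. An entry of $n$ in $I\times I$ then lies in row $\alpha$ or in column $\beta$, so the $I\times I$ part of $n$ is
$$n_I=e_\alpha b^T+ve_\beta^T,\qquad b\text{ supported on }I\setminus\{\alpha\},\quad v\text{ supported on }I^\circ .$$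
The rows of $xn$ lie in $I$, and by (5) its entries in columns outside $I$ vanish; likewise for $nx$ with rows and columns exchanged. So $Y$ is supported on $I\times I$. There the products only involve $n_I$, so $Y=n_Ix-xn_I$. Using $e_\beta^Tx=0$ and $xe_\alpha=0$ we get
$$Y=e_\alpha(b^Tx)-(xv)e_\beta^T. \tag{6}$$

**Step 3: the case $Y=0$.** *The purpose is to finish when $x$ commutes with $n$.* Now $\lambda x\in C(n)$, so $1+\lambda x\in H$ for all $\lambda\in\mathbb F$. We first find a row vector $\rho\neq0$ supported on $I\setminus\{\alpha\}$ with $1+\lambda e_\alpha\rho\in H$ for all $\lambda$. If some row $x_k$ of $x$ with $k>\alpha$ is nonzero, use (3) with $y=x$, $E=e_{\alpha k}$: since $xe_\alpha=0$, we have $xE=0$ and $(1+x)^{-1}e_\alpha=e_\alpha$, so the commutator is $1-ae_\alpha x_k$, and $\rho=x_k$ works. Otherwise only row $\alpha$ of $x$ is nonzero, so $x=e_\alpha\rho$ with $\rho\ne0$.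

If $\rho$ is supported on $\{\beta\}$, then $X_{\alpha\beta}\le H$. Otherwise $\rho_l\ne0$ for some $l\in I^\circ$. Apply (3) with $y=\lambda e_\alpha\rho$, $E=e_{l\beta}$: here $yE=\lambda\rho_le_{\alpha\beta}$, $Ey=0$ since row $\beta$ of $y$ is zero, and $(1+y)^{-1}e_\alpha=e_\alpha$ since $\rho_\alpha=0$. The commutator is $1+\lambda\rho_le_{\alpha\beta}\in H$, for all $\lambda$. Hence $X_{\alpha\beta}\le H$.

**Step 4: the case $Y\ne0$.** *The purpose is to exploit the failure to commute.* Let $h=1+x$ and $h^{-1}=1-x'$ with $x'\in N_I$. As $gh=hg+Y$,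
$$h^{-1}ghg^{-1}=1+Z\in H,\quad Z=h^{-1}Yg^{-1};\qquad g^{-1}hgh^{-1}=1+\widetilde Z\in H,\quad \widetilde Z=-g^{-1}Yh^{-1}.$$
By (6), one of three cases occurs.

**Step 4a: $(xv)_k\ne0$ for some $k\in I$ with $k>\alpha$.** Choose $k$ maximal among such indices. The rows of $Z$ lie in $I$, and column $\alpha$ of an element of $N$ has its support below $\alpha$; so $Ze_\alpha=0$. By (3) with $y=Z$, $E=e_{\alpha k}$, we get $1-a\,e_\alpha Z_k\in H$ for all $a$, where $Z_k$ is row $k$ of $Z$. To compute it, use $x'e_\alpha=0$:
$$h^{-1}Y=(1-x')Y=e_\alpha(b^Tx)-(xv-x'xv)e_\beta^T .$$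
Here $(x'xv)_k=\sum_{r>k}x'_{kr}(xv)_r=0$ by maximality of $k$. Since $k\ne\alpha$, row $k$ of $h^{-1}Y$ is $-(xv)_ke_\beta^T$, and $Z_k=-(xv)_k\,e_\beta^Tg^{-1}$. So $1+a(xv)_k\,e_\alpha e_\beta^Tg^{-1}\in H$ for all $a$, and (S1) applies.

**Step 4b: $(b^Tx)_l\ne0$ for some $l\in I$ with $l<\beta$.** This is the mirror image of 4a. Choose $l$ minimal among such indices. The columns of $\widetilde Z$ lie in $I$, and row $\beta$ of an element of $N$ has its support above $\beta$; so $e_\beta^T\widetilde Z=0$. Apply (4) with $y=\widetilde Z$, $E=e_{l\beta}$: we have $E\widetilde Z=0$ and $e_\beta^T(1+\widetilde Z)^{-1}=e_\beta^T$, so $1-a\,\widetilde Ze_l\,e_\beta^T\in H$ for all $a$. Now $e_\beta^Tx'=0$ gives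
$$Yh^{-1}=Y(1-x')=e_\alpha\bigl(b^Tx-b^Txx'\bigr)-(xv)e_\beta^T ,$$
and $(b^Txx')_l=\sum_{r<l}(b^Tx)_rx'_{rl}=0$ by minimality of $l$. Since $l\neq\beta$, column $l$ of $Yh^{-1}$ is $(b^Tx)_le_\alpha$, and $\widetilde Ze_l=-(b^Tx)_l\,g^{-1}e_\alpha$. So $1+a(b^Tx)_l\,g^{-1}e_\alpha e_\beta^T\in H$ for all $a$, and (S2) applies.

**Step 4c: neither 4a nor 4b.** Then $xv$ is a multiple of $e_\alpha$ and $b^Tx$ is a multiple of $e_\beta^T$, so $Y=ce_{\alpha\beta}$ with $c\ne0$. As $h^{-1}e_\alpha=e_\alpha$, we get $Z=c\,e_\alpha e_\beta^Tg^{-1}$. For $\lambda\ne0$ the matrix $\lambda x$ also satisfies (5), and it replaces $c$ by $\lambda c$. So $1+c'e_\alpha e_\beta^Tg^{-1}\in H$ for all $c'\in\mathbb F$, and (S1) applies. $\square$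

**Corollary 3.** Condition (C1) for $[\alpha,\beta]$ implies $X_{\alpha\beta}\le P(M)$, for every $\Lambda$ and $\mathbb F$.

*Proof.* Let $n\in N$. Only finitely many indices occur in the support of $n$, and each lies in at most one of the pairwise disjoint pairs $(x_j,y_j)$. So some pair avoids them all. For $x=e_{x_jy_j}\in N_I$ we then have $xn=nx=0$, and Lemma 2 gives $X_{\alpha\beta}\le H(n)$. $\square$

## 5. Killable intervals

The lemma turns our problem into linear algebra: can the outer points store tests that force $x_I=0$?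

**Definition (killable).** Let $p,q$ be cardinals. The interval $I$ is *$(p,q)$-killable over $\mathbb F$* if there are finite $p'\le p$, $q'\le q$ and matrices $Q\in\mathbb F^{I\times p'}$, $R\in\mathbb F^{q'\times I}$ with finitely many nonzero entries such that
$$x\in N_I,\quad xQ=0,\quad Rx=0\quad\Longrightarrow\quad x=0 .$$

The columns of $Q$ are column tests and the rows of $R$ are row tests. For example, the chain $\alpha<c<\beta$ is $(2,0)$-killable (columns $e_c,e_\beta$), also $(1,1)$-killable (column $e_\beta$, row $e_\alpha^T$). It is not $(1,0)$-killable, since one column test leaves a nonzero row $a$ on $\{c,\beta\}$ with $aQ=0$, and then $x=e_\alpha a$ survives.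

**Definition (closed interval).** Put
$$O^+=\{s\notin I:s>l\text{ for some }l\in I\setminus\{\alpha\}\}\supseteq U,\qquad O^-=\{r\notin I:r<k\text{ for some }k\in I\setminus\{\beta\}\}\supseteq D .$$
The interval $I$ is *closed* in $\Lambda$ if $O^+=U$ and $O^-=D$.

In Theorem 1(B) the interval $[\alpha,\beta]$ is closed. In (A) it is not: $s\in O^+\setminus U$.

**Theorem 4.** Let $\Lambda$ be any poset, $\mathbb F$ any field and $\alpha<\beta$.

(a) If $I$ is not $(|O^+|,|O^-|)$-killable over $\mathbb F$, then $X_{\alpha\beta}\le P(M)$.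

(b) If $I$ is $(|U|,|D|)$-killable over $\mathbb F$, then all elements of $P(M)$ have $(\alpha,\beta)$-entry $0$.

(c) Hence if $I$ is closed, then $X_{\alpha\beta}\le P(M)$ if and only if $I$ is not $(|U|,|D|)$-killable over $\mathbb F$; otherwise the $(\alpha,\beta)$-entries of $P(M)$ vanish.

**Proof of (a).** Given $n\in N$, we read off from $n$ the tests it performs on $I$. Let $Q$ have as columns the vectors $(n_{ls})_{l\in I}$ for those $s\notin I$ with $n_{ls}\neq0$ for some $l\in I\setminus\{\alpha\}$. There are finitely many such $s$, and they lie in $O^+$ because $s>l$. Let $R$ have as rows the vectors $(n_{rk})_{k\in I}$ for those $r\notin I$ with $n_{rk}\ne0$ for some $k\in I\setminus\{\beta\}$; these $r$ are finite in number and lie in $O^-$. As $I$ is not $(|O^+|,|O^-|)$-killable, there is $0\ne x\in N_I$ with $xQ=0$ and $Rx=0$.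

This $x$ satisfies (5). For $k\in I$, $s\notin I$ we have $(xn)_{ks}=\sum_{l\in I\setminus\{\alpha\}}x_{kl}n_{ls}$, since column $\alpha$ of $x$ is zero. If $s$ was used for a column of $Q$, this is an entry of $xQ=0$ (the value $n_{\alpha s}$ is multiplied by $x_{k\alpha}=0$); otherwise all $n_{ls}$ in the sum vanish. The second half of (5) follows in the same way from $Rx=0$, since row $\beta$ of $x$ is zero. By Lemma 2, $X_{\alpha\beta}\le H(n)$. As $n$ was arbitrary, $X_{\alpha\beta}\le P(M)$.

**Proof of (b).** The obvious plan is to store the columns of $Q$ at points $\gamma_i\in U$ and the rows of $R$ at points $\delta_j\in D$, and to use (1). With several outer points there is a new difficulty: the entries $x_{\gamma_j\gamma_i}$ of $x$ outside $I$ now contribute to $nx$ and spoil the equations. The remedy is to put $Q$ in echelon form and to store its columns in an order matched to that of the $\gamma_i$.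

**Step 1: normalizing the tests.** Fix a linear extension of the finite set of indices $l\in I$ at which $Q$ has a nonzero row; "later" and "earlier" refer to it. Setting row $\alpha$ of $Q$ to zero does not change $\{x\in N_I:xQ=0\}$, because column $\alpha$ of $x$ is zero. Invertible column operations and deletion of zero columns do not change it either. Call the latest support element of a nonzero column $c$ its *top*. If two columns have the same top, subtracting a multiple of one from the other cancels that entry, so Gaussian elimination leads to columns $c_1,\dots,c_{p'}$ with distinct tops, supported on $I\setminus\{\alpha\}$. Number them so that $\mathrm{top}(c_1)$ is latest, then $\mathrm{top}(c_2)$, and so on. Still $p'\le|U|$, so we can choose distinct $\gamma_1,\dots,\gamma_{p'}\in U$, numbered so that $\gamma_j<\gamma_i$ implies $j<i$.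

Likewise, fixing a linear extension of the finite set of indices at which $R$ has a nonzero column, we may assume that the rows $\rho_1,\dots,\rho_{q'}$ of $R$ vanish at $\beta$ and have distinct *bottoms* (earliest support elements), with $\mathrm{bot}(\rho_1)$ earliest, then $\mathrm{bot}(\rho_2)$, and so on. Choose distinct $\delta_1,\dots,\delta_{q'}\in D$, numbered so that $\delta_i<\delta_j$ implies $j<i$. Put
$$n=\sum_ic_ie_{\gamma_i}^T+\sum_je_{\delta_j}\rho_j\in N .$$

**Step 2: the column equations.** *The purpose is to show $x_IQ=0$ for $x\in C(n)$.* Let $k\in I$. Column $\gamma_i$ of $n$ is $c_i$, and row $k$ of $n$ is $\sum_jc_j(k)e_{\gamma_j}^T$, since $\gamma_i,\delta_j\notin I$ and $\rho_j$ is supported in $I$. So the $(k,\gamma_i)$-entry of $xn=nx$ reads $(x_Ic_i)_k=\sum_jc_j(k)x_{\gamma_j\gamma_i}$. As $x_{\gamma_j\gamma_i}\ne0$ forces $\gamma_j<\gamma_i$ and so $j<i$, we have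
$$x_Ic_i=\sum_{j<i}x_{\gamma_j\gamma_i}c_j. \tag{7}$$
Suppose the right side is nonzero. Since the tops are distinct, its top $k^*$ is the latest $\mathrm{top}(c_j)$ among the $j<i$ with nonzero coefficient; hence $k^*$ is later than $\mathrm{top}(c_i)$. But $(x_Ic_i)_{k^*}=\sum_{l>k^*}x_{k^*l}c_i(l)$, and this sum has no nonzero term: if $c_i(l)\ne0$, then $l$ comes no later than $\mathrm{top}(c_i)$, hence before $k^*$, so $l>k^*$ is impossible. This contradicts (7). Hence $x_Ic_i=0$ for every $i$, that is, $x_IQ=0$.

**Step 3: the row equations.** *The purpose is to show $Rx_I=0$ for $x\in C(n)$.* Row $\delta_i$ of $n$ is $\rho_i$, and for $k\in I$ column $k$ of $n$ is $\sum_j\rho_j(k)e_{\delta_j}$. The $(\delta_i,k)$-entry of $nx=xn$ gives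
$$\rho_ix_I=\sum_{j<i}x_{\delta_i\delta_j}\rho_j ,$$
because $x_{\delta_i\delta_j}\ne0$ forces $\delta_i<\delta_j$ and so $j<i$. If the right side is nonzero, its bottom $k^*$ is $\mathrm{bot}(\rho_j)$ for some $j<i$, earlier than $\mathrm{bot}(\rho_i)$. But $(\rho_ix_I)_{k^*}=\sum_{l<k^*}\rho_i(l)x_{lk^*}=0$: if $\rho_i(l)\ne0$ then $l$ comes no earlier than $\mathrm{bot}(\rho_i)$, hence after $k^*$, so $l<k^*$ is impossible. This contradiction shows $\rho_ix_I=0$ for all $i$.

**Step 4: conclusion.** For every $x\in C(n)$ we have $x_I\in N_I$, $x_IQ=0$ and $Rx_I=0$, so $x_I=0$ by the choice of $Q,R$. By (R), the $(\alpha,\beta)$-entries of $P(M)$ vanish.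

**Proof of (c).** If $I$ is closed, then $|O^+|=|U|$ and $|O^-|=|D|$, so (a) and (b) cover all cases. $\square$

For intervals that are not closed there is a gap between (a) and (b). An exact criterion for such intervals in arbitrary posets is not settled here.

To use Theorem 4 one needs bounds on killability. The following hold over every field. For a set $L$, let $\max L$ denote its set of maximal elements.

**Lemma 5.** (i) If $L\subseteq I$ is a down-set of $I$ such that $I\setminus L$ and $L\setminus\max L$ are finite, $|I\setminus L|\le p$ and $|L\setminus\max L|\le q$, then $I$ is $(p,q)$-killable.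

(ii) If $I$ is $(p,q)$-killable with $p,q$ finite and $I$ contains a chain of $r+1$ elements, then $p+q\ge r$.

**Proof of (i).** Let $Q$ have the columns $e_l$ for $l\in I\setminus L$, and $R$ the rows $e_k^T$ for $k\in L\setminus\max L$. Suppose $x\in N_I$, $xQ=0$, $Rx=0$ and $x_{kl}\ne0$. From $xQ=0$ we get $l\in L$. As $k<l$ and $L$ is a down-set, $k\in L$ and $k$ is not maximal in $L$. So $Rx=0$ says that row $k$ of $x$ is zero, a contradiction.

**Proof of (ii).** Let $S$ be the chain, let $Q,R$ be tests as in the definition, and suppose $p+q\le r-1$. We look for a surviving $x$ of rank one. View $\mathbb F^S$ as vectors on $I$ that vanish off $S$. Let $T$ be the set of largest support elements of nonzero columns $b\in\mathbb F^S$ with $Rb=0$. These $b$, with $0$, form a space of dimension at least $r+1-q$, and the number of different leading positions in a subspace of $\mathbb F^S$ equals its dimension; so $|T|\ge r+1-q>0$. Let $T'$ be the set of smallest support elements of nonzero rows $a\in\mathbb F^S$ with $aQ=0$; similarly $|T'|\ge r+1-p>0$. Hence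
$$|T|+|T'|\ge 2r+2-(r-1)=r+3 .$$
If no $k\in T$ and $l\in T'$ satisfied $k<l$, then $\min T\ge\max T'$. In that case $T$ and $T'$ share at most one element, so $|T|+|T'|\le|S|+1=r+2$, a contradiction. So there are such $b$ and $a$ with the largest support element $k$ of $b$ below the smallest support element $l$ of $a$. Put $x=ba$. It is nonzero, and $x_{ij}=b_ia_j\ne0$ implies $i\le k<l\le j$, so $x\in N_I$. But $xQ=b(aQ)=0$ and $Rx=(Rb)a=0$, contradicting the choice of $Q,R$. $\square$

Combining Lemma 5 with Theorem 4 gives two statements for every poset and every field. If $|O^+|+|O^-|$ is finite and smaller than $r$, where $I$ contains a chain of $r+1$ elements, then $X_{\alpha\beta}\le P(M)$. If some down-set $L$ of $I$, with $I\setminus L$ and $L\setminus\max L$ finite, satisfies $|I\setminus L|\le|U|$ and $|L\setminus\max L|\le|D|$, then the $(\alpha,\beta)$-entries of $P(M)$ vanish.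

**Remark (closed intervals do not save (C2)).** In Theorem 1(A) the interval was not closed, so one may ask whether (C2) is at least sufficient for closed intervals. It is not, because tests may be combinations. Let $I=\{\alpha,k_1,l_1,k_2,l_2,\beta\}$ with order generated by $\alpha<k_i<l_i<\beta$, and $\Lambda=\{\delta\}\cup I\cup\{\gamma_1,\gamma_2\}$ with $\delta<\alpha$ and $\beta<\gamma_1,\gamma_2$. Here $I$ is closed, and the largest antichains of $I$ have two elements, so $t=6-2=4>3=|U|+|D|$ and (C2) holds. But $I$ is $(2,1)$-killable by the columns $e_{l_1}+e_{l_2}$, $e_\beta$ and the row $e_\alpha^T$. Indeed, these make row $\alpha$ and column $\beta$ of $x$ zero; what remains in row $k_i$ is the single entry $x_{k_il_i}$, which the first column test kills; and the rows $l_i$ have no entries except at $\beta$. So $1+e_{\alpha\beta}\notin P(M)$. Conversely, (B) already fails with only two of the $c_i$. The interval is closed, $(|U|,|D|)=(2,0)$, and again $t=2=|U|+|D|$, so neither (C1) nor (C2) holds. For any $Q$ with at most two columns there is a nonzero row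 $a\in\mathbb F^{\{c_1,c_2,\beta\}}$ with $aQ=0$, and $x=e_\alpha a$ survives. So $X_{\alpha\beta}\le P(M)$ by Theorem 4(c).

## 6. Chains, where the count is correct

We first record how to pass from the subgroups $X_{\alpha\beta}$ to a whole McLain group.

**Lemma 6.** If $\Sigma$ is a partial order on the set $\Lambda$ contained in that of $\Lambda$, then $M(\mathbb F,\Sigma)$ is generated by the $X_{\alpha\beta}$ with $\alpha<_\Sigma\beta$.

*Proof.* Let $u\in M(\mathbb F,\Sigma)$. Let $c_1,\dots,c_m$ be a linear extension, with respect to $\Sigma$, of a finite set containing all indices in the support of $u-1$, and let $y_i$ be row $c_i$ of $u-1$. Then $u=1+\sum_ie_{c_i}y_i$. For $j>i$ the entry $y_je_{c_i}$ of row $c_j$ at $c_i$ is zero, since $c_j<_\Sigma c_i$ is impossible. So all cross terms in the following product vanish: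
$$(1+e_{c_m}y_m)\cdots(1+e_{c_1}y_1)=1+\sum_ie_{c_i}y_i=u .$$
Finally $1+e_{c_i}y_i=\prod_j\bigl(1+(y_i)_{c_j}e_{c_ic_j}\bigr)$, because $e_{c_ic_j}e_{c_ic_k}=0$ whenever $c_i\neq c_j$. The nontrivial factors have $c_i<_\Sigma c_j$. $\square$

**Theorem 7.** Let $\Lambda$ be any linearly ordered set and $\mathbb F$ any field. Then the conjecture holds. Explicitly, $P(M)=M(\mathbb F,\Sigma)$, where for $\alpha<\beta$ in $\Lambda$ we have $\alpha<_\Sigma\beta$ if and only if $[\alpha,\beta]$ is infinite, or $[\alpha,\beta]$ is finite and
$$|(-\infty,\alpha)|+|(\beta,\infty)|<|[\alpha,\beta]|-1 .$$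
In particular $P(UT_m(\mathbb F))$ consists of the unitriangular matrices whose $(i,j)$-entries with $0<j-i<m/2$ vanish.

**Step 1: translating the conditions.** Let $I=[\alpha,\beta]$, a chain. If $I$ is infinite, it contains infinitely many disjoint pairs, and any two elements are comparable, so (C1) holds. If $I$ is finite, (C1) fails and $t=|I|-1$, so (C2) is the displayed inequality. So "(C1) or (C2)" is exactly the condition defining $\Sigma$.

**Step 2: applying Theorem 4(c).** Every interval is closed: if $s\notin I$ and $s>l$ for some $l\in I\setminus\{\alpha\}$, then $s>\alpha$, and $s\notin I$ forces $s>\beta$; dually for $O^-$. We decide killability.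

If $I$ is infinite and tests with finite $p',q'$ killed it, then $I$ would be $(p',q')$-killable and contain a chain of $p'+q'+2$ elements, contradicting Lemma 5(ii) with $r=p'+q'+1$. So $I$ is not killable.

Let $|I|=r+1$ be finite. If $|U|+|D|<r$, then $I$ is not $(|U|,|D|)$-killable by Lemma 5(ii). If $|U|+|D|\ge r$, choose $p'\le|U|$ and $q'\le|D|$ with $p'+q'=r$, and let $L$ consist of the $q'+1$ smallest elements of $I$. Then $|I\setminus L|=r-q'=p'$ and $|L\setminus\max L|=q'$, so $I$ is killable by Lemma 5(i).

Hence $X_{\alpha\beta}\le P(M)$ if $\alpha<_\Sigma\beta$, and the $(\alpha,\beta)$-entries of $P(M)$ vanish otherwise.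

**Step 3: assembling $P(M)$.** The condition defining $\Sigma$ passes to larger intervals: enlarging an interval keeps it infinite, or does not decrease $|[\alpha,\beta]|-1$ and does not increase $|U|+|D|$. So $\alpha<_\Sigma\beta<_\Sigma\gamma$ implies $\alpha<_\Sigma\gamma$, and $\Sigma$ is a partial order. By Lemma 6, $M(\mathbb F,\Sigma)\le P(M)$, and the vanishing of the other entries gives equality. Equivalently, $u\in P(M)$ if and only if every pair in the support of $u-1$ satisfies (C1) or (C2).

For $UT_m(\mathbb F)$ and $i<j$ we have $|D|+|U|=(i-1)+(m-j)=m-1-(j-i)$ and $|I|-1=j-i$. The inequality $m-1-(j-i)<j-i$ says $2(j-i)>m-1$, that is, $j-i\ge m/2$. $\square$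

## 7. Diagonal conjugation when the field has more than two elements

Without a criterion for all posets, one can still ask about the shape of $P(M)$: is membership decided entry by entry? The following theorem says so when there is a scalar $\lambda\ne0,1$.

**Theorem 8.** If $|\mathbb F|>2$ and $\Lambda$ is any poset, then $P(M)=M(\mathbb F,\Sigma)$, where $\alpha<_\Sigma\beta$ if and only if $\alpha<\beta$ and $X_{\alpha\beta}\le P(M)$.

*Proof.* Let $P=P(M)$. Conjugation by an invertible diagonal matrix maps $M$ to itself, so it is an automorphism of $M$, and it preserves the characteristic subgroup $P$. Fix $\lambda\in\mathbb F\setminus\{0,1\}$.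

**Step 1: a commutator formula.** *The purpose is to extract one row or one column from an element of $P$.* For $\kappa\in\Lambda$ let $E_\kappa=e_{\kappa\kappa}$ and $t_\kappa=1+(\lambda-1)E_\kappa$. Then $t_\kappa^{-1}=1+(\lambda^{-1}-1)E_\kappa=1-(\lambda-1)\lambda^{-1}E_\kappa$. For $w\in N$ write $(1+w)^{-1}=1-w'$, so that $(1+w)^{-1}w=w'$. Since $E_\kappa wE_\kappa=0$,
$$t_\kappa^{-1}(1+w)t_\kappa=1+w+(\lambda-1)\bigl(wE_\kappa-\lambda^{-1}E_\kappa w\bigr),$$
and multiplying on the left by $(1+w)^{-1}$ gives
$$(1+w)^{-1}t_\kappa^{-1}(1+w)t_\kappa=1+(\lambda-1)\bigl(w'E_\kappa-\lambda^{-1}(1-w')E_\kappa w\bigr). \tag{8}$$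
If $1+w\in P$, then the element (8) is in $P$.

**Step 2: confining the rows.** Let $u=1+y\in P$ with $y_{\alpha\beta}\ne0$. Apply (8) with $w=y$, $\kappa=\alpha$, to obtain $1+z\in P$ with
$$z=(\lambda-1)\bigl((y'e_\alpha)e_\alpha^T-\lambda^{-1}\eta\,e_\alpha^Ty\bigr),\qquad \eta=e_\alpha-y'e_\alpha .$$
As $y'e_\alpha$ is supported below $\alpha$, the rows of $z$ are indexed by elements $\le\alpha$. As $\beta\ne\alpha$, column $\beta$ of $z$ is $ze_\beta=-(\lambda-1)\lambda^{-1}y_{\alpha\beta}\,\eta$.

**Step 3: confining the columns.** Apply (8) with $w=z$, $\kappa=\beta$. Row $\beta$ of $z$ is zero, so $E_\beta z=0$, and we obtain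
$$1+\zeta e_\beta^T\in P,\qquad \zeta=(\lambda-1)(1+z)^{-1}ze_\beta=-(\lambda-1)^2\lambda^{-1}y_{\alpha\beta}\,(1+z)^{-1}\eta .$$
Since $\eta$ is $e_\alpha$ plus a vector supported below $\alpha$, and $(1+z)^{-1}\in1+N$, the vector $(1+z)^{-1}\eta$ is also $e_\alpha$ plus a vector supported below $\alpha$. So $\zeta$ is supported on elements $\le\alpha$, and $\zeta_\alpha\ne0$.

**Step 4: isolating the entry.** Apply (8) with $w=\zeta e_\beta^T$, $\kappa=\alpha$. As $\zeta_\beta=0$, $w^2=0$ and $w'=w$. Also $we_\alpha=0$ and $E_\alpha w=\zeta_\alpha e_{\alpha\beta}$, so $w'E_\alpha=0$ and $(1-w')E_\alpha w=\zeta_\alpha e_{\alpha\beta}$. The result is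
$$1-(\lambda-1)\lambda^{-1}\zeta_\alpha e_{\alpha\beta}\in P .$$
So $\{c\in\mathbb F:1+ce_{\alpha\beta}\in P\}$ contains a nonzero element. Conjugating by diagonal matrices shows that this set is closed under multiplication by $\mathbb F\setminus\{0\}$. It also contains $0$, so it is all of $\mathbb F$, and $X_{\alpha\beta}\le P$.

**Step 5: assembling.** If $X_{\alpha\beta},X_{\beta\gamma}\le P$, then (3) with $y=ae_{\alpha\beta}$, $E=e_{\beta\gamma}$ gives $[1+ae_{\alpha\beta},1+e_{\beta\gamma}]=1+ae_{\alpha\gamma}\in P$. So $\Sigma$ is transitive, hence a partial order contained in that of $\Lambda$. Steps 2–4 show $P\subseteq M(\mathbb F,\Sigma)$, and Lemma 6 gives the reverse inclusion. $\square$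

The argument needs $\lambda\ne0,1$. For $\mathbb F=\mathbb F_2$ and arbitrary $\Lambda$, whether $P(M)$ has this form is not settled here.

## 8. Pairwise independent vectors in $\mathbb F^2$: dependence on the field

Killability refers to $\mathbb F$, and this is unavoidable. In the Remark of Section 5 one column test handled two rows $k_i$, each with a single remaining entry. Now let each row $k_{ij}$ have two remaining entries, at $l_i$ and $l_j$. Two column tests on the $l$'s assign to each $l_i$ a vector in $\mathbb F^2$, and the row $k_{ij}$ is killed exactly when the vectors at $l_i$ and $l_j$ are independent. So one needs $m$ different lines in $\mathbb F^2$, which has $|\mathbb F|+1$ lines.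

**Theorem 9.** For $m\ge3$ let
$$\Lambda_m=\{\delta,\alpha,\beta,\gamma_1,\gamma_2,\gamma_3\}\cup\{l_i:1\le i\le m\}\cup\{k_{ij}:1\le i<j\le m\},$$
with order generated by $\delta<\alpha<k_{ij}<l_i,l_j$; $\ l_i<\beta$; $\ \beta<\gamma_1,\gamma_2,\gamma_3$. Then
$$X_{\alpha\beta}\le P(M(\mathbb F,\Lambda_m))\iff|\mathbb F|\le m-2,$$
and if $|\mathbb F|\ge m-1$ then all $(\alpha,\beta)$-entries of $P(M(\mathbb F,\Lambda_m))$ vanish.

*Proof.* The interval $I=[\alpha,\beta]$ is $\Lambda_m\setminus\{\delta,\gamma_1,\gamma_2,\gamma_3\}$. The points outside $I$ are $\delta<\alpha$ and $\gamma_1,\gamma_2,\gamma_3>\beta$, so $I$ is closed with $|U|=3$, $|D|=1$. By Theorem 4(c), we must decide whether $I$ is $(3,1)$-killable.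

**Step 1: if $|\mathbb F|+1\ge m$, then $I$ is killable.** Choose pairwise independent vectors $(s_i,t_i)\in\mathbb F^2$, $1\le i\le m$. Let $Q$ have the columns $\sum_is_ie_{l_i}$, $\sum_it_ie_{l_i}$, $e_\beta$, and let $R=e_\alpha^T$. Suppose $x\in N_I$, $xQ=0$, $Rx=0$. Row $\alpha$ and column $\beta$ of $x$ vanish. The remaining entries in row $k_{ij}$ are $\xi=x_{k_{ij}l_i}$ and $\xi'=x_{k_{ij}l_j}$. They satisfy $\xi(s_i,t_i)+\xi'(s_j,t_j)=0$, so $\xi=\xi'=0$. A row $l_i$ can only have an entry at $\beta$, which is zero. So $x=0$.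

**Step 2: if $m\ge|\mathbb F|+2$, then $I$ is not killable.** Let $Q$ have at most three columns and $R$ at most one row. Padding $Q$ by zero columns, let $v_i,v_\beta\in\mathbb F^3$ be its rows at $l_i$ and $\beta$. We claim that $v_i,v_j,v_\beta$ are linearly dependent for some $i<j$. This is clear if $v_\beta=0$. Otherwise consider the images of $v_1,\dots,v_m$ in the two-dimensional space $\mathbb F^3/\langle v_\beta\rangle$. It has only $|\mathbb F|+1$ lines through the origin, so among these $m\ge|\mathbb F|+2$ images either one is $0$ or two lie on one line. In both cases two of the images are dependent, which proves the claim.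

So there is a nonzero row $a$ supported on $\{l_i,l_j,\beta\}$ with $aQ=0$. Since $R$ has at most one row, there is also a nonzero column $b\in\langle e_\alpha,e_{k_{ij}}\rangle$ with $Rb=0$. Put $x=ba\ne0$. As $\alpha<k_{ij}<l_i,l_j,\beta$, we have $x\in N_I$. But $xQ=0$ and $Rx=0$, so these tests do not kill $I$.

The two steps cover all cases, since $m\ge|\mathbb F|+2$ means $|\mathbb F|\le m-2$. Theorem 4(c) gives both assertions. $\square$

Take $m=4$. The poset $\Lambda_4$ has $6+4+6=16$ elements, and $1+e_{\alpha\beta}$ lies in $P(M(\mathbb F,\Lambda_4))$ for $\mathbb F=\mathbb F_2$ and for no other field. So no condition on $\Lambda$ alone, in particular none of the form (C1)/(C2), can describe $P(M(\mathbb F,\Lambda))$ for all fields.
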